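# Lowest frequencies and missing maximal subbundles on the adelic projective line

## 1. A triangular matrix on the circle

Take the matrix of Laurent polynomials
$$g=\begin{pmatrix}z^3&z+z^2\\0&z^{-3}\end{pmatrix},\qquad |z|=1 .$$
It has determinant $1$, so it glues a trivial rank-2 bundle over one disk to a trivial rank-2 bundle over the other, along the circle, and defines a rank-2 bundle $E$ on the projective line. We work with row vectors. A map from the line bundle of degree $q$ to $E$ is a pair of rows: $(v,w)$ with entries involving only exponents $\le 0$, and $(v',w')$ with entries involving only exponents $\ge 0$, such that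
$$(v,w)\,g=z^q\,(v',w').$$
For which integers $q$ is there a nonzero such pair?

The row $(1,0)$ gives $(1,0)g=(z^3,\,z+z^2)=z\,(z^2,\,1+z)$, so $q=1$ occurs. Does $q=2$ occur? The first entry reads $vz^3=z^2v'$, so $v$ has exponents in $\{-1,0\}$, say $v=v_{-1}z^{-1}+v_0$. The second entry reads
$$v_{-1}(1+z)+v_0(z+z^2)+wz^{-3}=z^2w'.$$
On the left, $wz^{-3}$ has exponents $\le-3$. The right side has exponents $\ge 2$. Comparing coefficients of $z^0$ and $z^1$ gives $v_{-1}=0$ and $v_{-1}+v_0=0$, so $v=0$. Then $wz^{-3}=z^2w'$ forces $w=0$. So $q=2$ does not occur. Larger $q$ do not occur either, because multiplying $(v,w)$ by $z^{-1}$ lowers $q$ by one. The largest degree is $1$, the *lowest exponent of the off-diagonal entry*. The entry $z^3$ on the diagonal is invisible.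

We can even split $E$ by hand. Since $(1+z)(1-z)+z^2=1$, the matrix
$$h_+=\begin{pmatrix}z^2&1+z\\-(1-z)&1\end{pmatrix},\qquad h_+^{-1}=\begin{pmatrix}1&-(1+z)\\1-z&z^2\end{pmatrix},$$
has determinant $1$, its first row is the row $(v',w')$ found above, and multiplication gives
$$g\,h_+^{-1}=\begin{pmatrix}z&0\\z^{-3}-z^{-2}&z^{-1}\end{pmatrix}.$$
Subtracting $z^{-4}-z^{-3}$ times the first row from the second leaves $\operatorname{diag}(z,z^{-1})$. The maximal degree is attained by a genuine subbundle, the quotient has degree $-1$, and $1\ge -1$.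

Now allow rational exponents. If the off-diagonal entry is a finite sum of powers $z^{s}$ with $s\in\mathbb Q$, a common denominator $N$ and the coordinate $z_N=z^{1/N}$ bring us back to the case above. But suppose the entry is an infinite sum
$$b=\sum_{k\ge1}2^{-k}z^{s_k},\qquad s_k\in\mathbb Q,$$
where the $s_k$ decrease to a limit and never reach it. There is no lowest exponent. Which degree is then the largest? Is there a largest one? These notes answer that question and use the answer to settle a general statement about rank-2 bundles, taken from Alberto Verjovsky, "Adelic Loop Groups and Perfectoid Analogies: Factorization and Holomorphic Bundles on the Adelic Projective Line", arXiv:2607.10447 (2026).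

## 2. Rational exponents: the solenoid and its Wiener algebras

We first need a space on which all roots of $z$ live together.

**Definition (solenoid).** For positive integers $n\mid m$ let $p_{n,m}:S^1\to S^1$, $p_{n,m}(z)=z^{m/n}$. The adelic solenoid is
$$S^1_{\mathbb Q}=\varprojlim_{n\mid m}(S^1,p_{n,m})=\{(z_n)_{n\ge1}:z_n\in S^1,\ p_{n,m}(z_m)=z_n\text{ whenever }n\mid m\}.$$
Equivalently $S^1_{\mathbb Q}=(\mathbb R\times\widehat{\mathbb Z})/\mathbb Z_{\mathrm{diag}}$, the compact abelian group with Pontryagin dual $\mathbb Q$. Write $\pi_N:S^1_{\mathbb Q}\to S^1_N:=S^1$ for the projection $(z_n)_n\mapsto z_N$.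

For example, each $t\in\mathbb R$ gives the point $\xi_t=(e^{2\pi i t/n})_n$, since $(e^{2\pi i t/m})^{m/n}=e^{2\pi i t/n}$.

**Definition (characters).** For $q=k/N$ put $\chi_{k/N}(\xi)=\pi_N(\xi)^k$.

This does not depend on the fraction chosen: $\pi_{dN}(\xi)^{dk}=(\pi_{dN}(\xi)^d)^k=\pi_N(\xi)^k$. For $q\in N^{-1}\mathbb Z$ the character $\chi_q$ factors through $\pi_N$. Passing to a common denominator, $\chi_q\chi_r=\chi_{q+r}$. At the points above, $\chi_q(\xi_t)=e^{2\pi i qt}$, so $\chi_q$ is an honest version of "$z^q$".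

**Definition (Wiener algebras).** Let
$$\mathfrak W_{\mathbb Q}=\Big\{f=\sum_{q\in\mathbb Q}\hat f(q)\chi_q:\ \|f\|=\sum_q|\hat f(q)|<\infty\Big\}\cong\ell^1(\mathbb Q).$$
The spectrum of $f$ is $\operatorname{spec}f=\{r:\hat f(r)\ne0\}$. Let $\mathfrak W^+_{\mathbb Q}$ and $\mathfrak W^-_{\mathbb Q}$ be the closed subalgebras of elements with spectrum in $\mathbb Q_{\ge0}$ and in $\mathbb Q_{\le0}$. They are the Wiener-holomorphic functions on the two disks $D^\pm_{\mathbb Q}$ of the adelic projective line $\mathbb{CP}^1_{\mathbb Q}$, which are glued along the equator $S^1_{\mathbb Q}$. We write $\mathrm{GL}_n(\mathfrak W^\pm_{\mathbb Q})$ for the matrices invertible within $M_n(\mathfrak W^\pm_{\mathbb Q})$.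

Multiplication is convolution of coefficients, so $\|fh\|\le\|f\|\,\|h\|$ and $\operatorname{spec}(fh)\subset\operatorname{spec}f+\operatorname{spec}h$. Here is an example of invertibility: $1-\frac12\chi_{1/2}$ is invertible in $\mathfrak W^+_{\mathbb Q}$, with inverse $\sum_{n\ge0}2^{-n}\chi_{n/2}$. On the other hand $\chi_1$ is invertible in $\mathfrak W_{\mathbb Q}$ but not in $\mathfrak W^+_{\mathbb Q}$. To see the second claim, consider
$$\varepsilon:\mathfrak W^+_{\mathbb Q}\to\mathbb C,\qquad \varepsilon(f)=\hat f(0).$$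
This is a unital algebra homomorphism: if $r,s\ge0$ and $r+s=0$ then $r=s=0$, so the constant coefficient of a product is the product of the constant coefficients. Since $\varepsilon(\chi_1)=0$, $\chi_1$ has no inverse in $\mathfrak W^+_{\mathbb Q}$. We think of $\varepsilon$ as the value at the center of $D^+_{\mathbb Q}$.

For $I\subset\mathbb R$ let $P_I$ be the projection $\sum\hat f(r)\chi_r\mapsto\sum_{r\in I}\hat f(r)\chi_r$, applied entrywise to rows and matrices. Rows carry the norm $\|(f_1,f_2)\|=\|f_1\|+\|f_2\|$ and matrices the norm $\|A\|=\max_i\sum_j\|A_{ij}\|$. Then $P_I$ has norm $\le1$. Also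
$$\sum_j\Big\|\sum_i\psi_iA_{ij}\Big\|\le\sum_i\|\psi_i\|\sum_j\|A_{ij}\|\le\|\psi\|\,\|A\|,$$
so $\|\psi A\|\le\|\psi\|\|A\|$ for a row $\psi$. Applying this to each row of a matrix gives $\|AB\|\le\|A\|\|B\|$. So $M_2(\mathfrak W_{\mathbb Q})$ and $M_2(\mathfrak W^\pm_{\mathbb Q})$ are Banach algebras with $\|1\|=1$, and in each of them $\|1-y\|<1$ implies that $y$ is invertible, by the Neumann series $y^{-1}=\sum_n(1-y)^n$. Put $G=\mathrm{GL}_2(\mathfrak W_{\mathbb Q})$. It is open in $M_2(\mathfrak W_{\mathbb Q})$, and a matrix lies in $G$ exactly when its determinant is invertible in $\mathfrak W_{\mathbb Q}$.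

## 3. Bundles, morphisms, and the set $S(E)$

**Definition (bundles).** A Wiener-holomorphic $\mathrm{GL}_n$-bundle $E=E_g$ on $\mathbb{CP}^1_{\mathbb Q}$ is given by a cocycle $g\in\mathrm{GL}_n(\mathfrak W_{\mathbb Q})$. Its local sections are pairs of rows $(s_+,s_-)$, $s_\pm\in(\mathfrak W^\pm_{\mathbb Q})^n$, glued by $s_-g=s_+$. Changing trivializations by $s_+\mapsto s_+h_+$, $s_-\mapsto s_-h_-^{-1}$ replaces $g$ by $h_-gh_+$. So $E_g\cong E_{g'}$ if and only if $g'=h_-gh_+$ for some $h_\pm\in\mathrm{GL}_n(\mathfrak W^\pm_{\mathbb Q})$.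

**Definition (morphisms).** If $g$ has rank $n$ and $g'$ has rank $m$, a morphism $E_g\to E_{g'}$ is a pair $\varphi_\pm\in M_{n\times m}(\mathfrak W^\pm_{\mathbb Q})$ with $\varphi_-g'=g\varphi_+$. It acts by $(s_+,s_-)\mapsto(s_+\varphi_+,s_-\varphi_-)$.

For $q\in\mathbb Q$ put $\mathcal L_q=E_{\chi_q}$. A morphism $\mathcal L_q\to\mathcal L_{q'}$ satisfies $\varphi_-\chi_{q'}=\chi_q\varphi_+$. The left side has spectrum in $(-\infty,q']$, the right side in $[q,\infty)$. If $q>q'$ both vanish. If $q\le q'$ we may take $\varphi_-=1$, $\varphi_+=\chi_{q'-q}$. So $\mathrm{Hom}(\mathcal L_q,\mathcal L_{q'})\ne0$ if and only if $q\le q'$.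

For a positive integer $N$ let $\mathbb P^1_N$ be the ordinary projective line with coordinate $z_N$, and let $\rho_N$ be the substitution $z_N^k\mapsto\chi_{k/N}$, which identifies the Wiener algebra of $S^1_N$ with $\ell^1(N^{-1}\mathbb Z)\subset\mathfrak W_{\mathbb Q}$. If $E_N$ is a holomorphic bundle on $\mathbb P^1_N$ with Wiener clutching cocycle $g_N$ on $S^1_N$, its pullback $\pi_N^*E_N$ is the bundle with cocycle $\rho_N(g_N)=g_N\circ\pi_N$. For example, $\mathcal L_{k/N}$ is the pullback of $\mathcal O(k)$ from $\mathbb P^1_N$.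

We use two known results from the setting of the problem.

1. (i) Scalar factorization: every $g\in\mathrm{GL}_1(\mathfrak W_{\mathbb Q})$ can be written $g=g_-\chi_qg_+$ with $g_\pm\in\mathrm{GL}_1(\mathfrak W^\pm_{\mathbb Q})$ and $q\in\mathbb Q$. Moreover $\mathrm{Pic}(\mathbb{CP}^1_{\mathbb Q})\cong\mathbb Q$ via $q\mapsto\mathcal L_q$.
2. (ii) Pro-algebraic case: if $g\in\mathrm{GL}_n(\mathfrak W_{\mathbb Q})$ has Fourier support in $N^{-1}\mathbb Z$ for some positive integer $N$, equivalently $E_g=\pi_N^*E_N$ for a holomorphic $\mathrm{GL}_n$-bundle $E_N$ on $\mathbb P^1_N$, then $E_g\cong\mathcal L_{q_1}\oplus\dots\oplus\mathcal L_{q_n}$ with $q_1\ge\dots\ge q_n$ in $N^{-1}\mathbb Z$. That is, $g=h_-^{-1}\operatorname{diag}(\chi_{q_1},\dots,\chi_{q_n})h_+$ with $h_\pm\in\mathrm{GL}_n(\mathfrak W^\pm_{\mathbb Q})$.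

Let $E=E_g$ now have rank $2$.

**Definition (the set of degrees).** Write $\mathcal L_q\hookrightarrow E$ if there is a nonzero morphism $\mathcal L_q\to E$: rows $\varphi_\pm\in(\mathfrak W^\pm_{\mathbb Q})^2$, not both zero, with
$$\varphi_-\,g=\chi_q\,\varphi_+ .\tag{1}$$
Put $S(E)=\{q\in\mathbb Q:\mathcal L_q\hookrightarrow E\}$.

In (1), $\varphi_-=0$ if and only if $\varphi_+=0$, because $g$ and $\chi_q$ are invertible. Isomorphic bundles have the same $S$. For instance let $D=\operatorname{diag}(\chi_{q_1},\chi_{q_2})$ with $q_1\ge q_2$. The rows $\varphi_-=(1,0)$, $\varphi_+=(\chi_{q_1-q},0)$ show that every $q\le q_1$ lies in $S(E_D)$. If $q>q_1$, then $\varphi_{-,i}\chi_{q_i}=\chi_q\varphi_{+,i}$ has a left side with spectrum in $(-\infty,q_i]$ and a right side with spectrum in $[q,\infty)$, so $\varphi=0$. Hence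
$$S(\mathcal L_{q_1}\oplus\mathcal L_{q_2})=\{q\in\mathbb Q:q\le q_1\}\qquad(q_1\ge q_2).\tag{2}$$

**Definition (locally free quotient).** A morphism $\varphi:\mathcal L_q\to E_g$ is a sub-line-bundle with locally free quotient if there are $h_\pm\in\mathrm{GL}_2(\mathfrak W^\pm_{\mathbb Q})$ whose first rows are $\varphi_\pm$. Then
$$h_-gh_+^{-1}=\begin{pmatrix}\chi_q&0\\c&d\end{pmatrix},\qquad d\in\mathrm{GL}_1(\mathfrak W_{\mathbb Q}),$$
and the quotient $E/\mathcal L_q$ along $\varphi$ is defined as $E_d$.

The shape of the matrix is forced: its first row is $\varphi_-gh_+^{-1}=\chi_q\varphi_+h_+^{-1}=(\chi_q,0)$, and $d$ is invertible because the determinant is. Here is a morphism that fails the definition. Into $\mathcal L_0\oplus\mathcal L_0$ we map $\mathcal L_{-1}$ by $\varphi_-=(1,0)$, $\varphi_+=(\chi_1,0)$. If $\varphi_+$ were the first row of some $h_+\in\mathrm{GL}_2(\mathfrak W^+_{\mathbb Q})$, then $\varepsilon(h_+)$ would be an invertible complex matrix with first row $(0,0)$. The morphism vanishes at the center of $D^+_{\mathbb Q}$.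

This is the statement to be proved or disproved.

**Statement P.** Let $E$ be a rank-$2$ Wiener-holomorphic $\mathrm{GL}_2$-bundle on $\mathbb{CP}^1_{\mathbb Q}$, with arbitrary cocycle $g\in\mathrm{GL}_2(\mathfrak W_{\mathbb Q})$, not necessarily of pro-algebraic type. Then $S(E)$ is nonempty and bounded above, and its supremum is attained at $q_1=\max S(E)$. Moreover, some morphism $\mathcal L_{q_1}\to E$ realizing $q_1$ is a sub-line-bundle with locally free quotient, and for it the quotient $E/\mathcal L_{q_1}$ is a Wiener-holomorphic line bundle $\mathcal L_{q_2}$ with $q_1\ge q_2$.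

When everything after "Then" holds for a given $E$, we say that the conclusion of P holds for $E$.

## 4. Bounded sets of degrees and zeros at the center

Let us try the argument that works at a fixed level $N$. Suppose $g$, the degrees $q$ and the morphisms all use only exponents in $N^{-1}\mathbb Z$, and suppose we know that the set of degrees is nonempty and bounded above. A nonempty subset of $N^{-1}\mathbb Z$ that is bounded above has a maximum $q$. Take $\varphi$ realizing it. If $\varphi_+$ vanished at the center, $\varepsilon(\varphi_+)=0$, all its exponents would be positive elements of $N^{-1}\mathbb Z$, hence $\ge 1/N$. Then $\psi_+=\chi_{-1/N}\varphi_+$ still has entries in $\mathfrak W^+_{\mathbb Q}$, and $\varphi_-g=\chi_{q+1/N}\psi_+$ contradicts maximality. So a maximal morphism does not vanish at the center.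

On the solenoid this breaks at two precise places. First, a bounded set of rationals need not have a maximum, and its supremum need not even be rational. Second, dividing out a zero at the center requires a smallest positive exponent. The element
$$f=\sum_{k\ge1}2^{-k}\chi_{1/(k+1)}\in\mathfrak W^+_{\mathbb Q}$$
has $\varepsilon(f)=0$, but $\chi_{-c}f\notin\mathfrak W^+_{\mathbb Q}$ for every rational $c>0$, because $1/(k+1)<c$ for large $k$. So $f$ vanishes at the center and nothing can be divided out.

The example of Section 1 turns these two obstacles into candidates for counterexamples. There the largest degree was the lowest exponent of the off-diagonal entry $b$. If this persists for infinite sums, with "lowest exponent" replaced by $\inf\operatorname{spec}b$, then an irrational infimum should destroy the maximum, and a rational infimum that is not attained should produce a maximal morphism with an undividable zero at the center. Both things happen, and **Statement P is false**. An explicit counterexample, verified in Section 7, is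 the following: let $\alpha=\sqrt2-1$, $s_k=10^{-k}(\lfloor10^k\alpha\rfloor+1)$, and
$$g=\begin{pmatrix}\chi_1&b\\0&\chi_{-1}\end{pmatrix},\qquad b=\sum_{k\ge1}2^{-k}\chi_{s_k}.$$
Then $S(E_g)=\{q\in\mathbb Q:q<\sqrt2-1\}$, which has no maximum.

## 5. Infima of spectra, a Bézout identity, and triangular cocycles

Three facts made Section 1 work: we could compare lowest exponents in a product, we had the identity $(1+z)(1-z)+z^2=1$, and we could clear the lower-left entry. Each has an infinite version.

The first is easy when lowest exponents exist. If $r_0=\min\operatorname{spec}f$ and $s_0=\min\operatorname{spec}h$, then the coefficient of $fh$ at $r_0+s_0$ is $\hat f(r_0)\hat h(s_0)\ne0$, as any other pair $r+s=r_0+s_0$ has $r<r_0$ or $s<s_0$. When the infima are not attained this argument gives nothing: infinitely many products contribute near the infimum and might cancel. We need a theorem of analysis.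

**Lemma 1.** If $f,h\in\mathfrak W_{\mathbb Q}$ are nonzero with bounded spectra, then $fh\ne0$ and $\inf\operatorname{spec}(fh)=\inf\operatorname{spec}f+\inf\operatorname{spec}h$.

*Proof.* Let $\mu_f=\sum_r\hat f(r)\delta_r$, a finite complex measure on $\mathbb R$. An open set that misses $\operatorname{spec}f$ carries no mass, and an open set that meets it contains an atom, so the support of $\mu_f$ is $\overline{\operatorname{spec}f}$. It is compact. Convolution of these measures is multiplication of the functions: $\mu_f*\mu_h=\mu_{fh}$. The Titchmarsh–Lions theorem (Hörmander, *The Analysis of Linear Partial Differential Operators I*, Thm 4.3.3) says that for compactly supported distributions $u,v$ the convex hull of $\operatorname{supp}(u*v)$ is the sum of the convex hulls of $\operatorname{supp}u$ and $\operatorname{supp}v$. Here both hulls are nonempty, so $\mu_{fh}\ne0$ and $fh\ne0$. Comparing left endpoints of the three compact intervals gives the formula. $\square$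

The second fact says that an element not vanishing at the center is invertible modulo $\chi_c$. If $u=1-z$ and $z$ had spectrum in $[\tau,\infty)$ for some $\tau>0$, a high power of $z$ would be divisible by $\chi_c$ and a finite geometric sum would do. But the spectrum of $z$ may accumulate at $0$. The way out is to split $z$ into a part of small norm and a part with a gap.

**Lemma 2.** Let $u\in\mathfrak W^+_{\mathbb Q}$ with $\hat u(0)\ne0$, and let $0<c\in\mathbb Q$. There are $p,y\in\mathfrak W^+_{\mathbb Q}$ with $up+\chi_cy=1$.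

*Proof.* Scaling $u$ (and $p$ inversely), assume $\hat u(0)=1$, so $u=1-z$ with $\operatorname{spec}z\subset(0,\infty)$. Let $z'$ be a finite partial sum of $z$ with $\|z-z'\|<1$. Then $t=1-(z-z')$ is invertible in $\mathfrak W^+_{\mathbb Q}$ by the Neumann series, and
$$u=t-z'=t(1-\zeta),\qquad \zeta=t^{-1}z'.$$
As $z'$ is a finite sum with positive exponents, $\operatorname{spec}z'\subset[\tau,\infty)$ for some $\tau>0$. Since $t^{-1}\in\mathfrak W^+_{\mathbb Q}$, also $\operatorname{spec}\zeta\subset[\tau,\infty)$. Choose $n$ with $n\tau\ge c$. Then $\operatorname{spec}\zeta^n\subset[n\tau,\infty)\subset[c,\infty)$, so $\zeta^n=\chi_cy$ with $y\in\mathfrak W^+_{\mathbb Q}$. Put $p=(1+\zeta+\dots+\zeta^{n-1})t^{-1}\in\mathfrak W^+_{\mathbb Q}$. Then $up=(1-\zeta)(1+\zeta+\dots+\zeta^{n-1})=1-\zeta^n=1-\chi_cy$. $\square$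

The third fact is where the inequality $q_1\ge q_2$ enters.

**Lemma 3.** Let $d\in\mathrm{GL}_1(\mathfrak W_{\mathbb Q})$ with $E_d\cong\mathcal L_{q_2}$, let $c\in\mathfrak W_{\mathbb Q}$, and let $q_1\ge q_2$. Then $g'=\begin{pmatrix}\chi_{q_1}&0\\c&d\end{pmatrix}$ defines a bundle isomorphic to $\mathcal L_{q_1}\oplus\mathcal L_{q_2}$.

*Proof.* By the definition of isomorphism, $d=d_-\chi_{q_2}d_+$ with $d_\pm\in\mathrm{GL}_1(\mathfrak W^\pm_{\mathbb Q})$. Multiplying $g'$ by $\operatorname{diag}(1,d_-^{-1})$ on the left and by $\operatorname{diag}(1,d_+^{-1})$ on the right turns the second row into $(d_-^{-1}c,\chi_{q_2})$ and keeps the first. So, renaming $d_-^{-1}c$ as $c$, we may assume $d=\chi_{q_2}$. Put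
$$x_-=\chi_{-q_1}P_{(-\infty,q_1]}c,\qquad x_+=\chi_{-q_2}P_{(q_1,\infty)}c .$$
Then $x_-\in\mathfrak W^-_{\mathbb Q}$. The spectrum of $x_+$ lies in $(q_1-q_2,\infty)$, so $x_+\in\mathfrak W^+_{\mathbb Q}$ because $q_1\ge q_2$. By construction $c=x_-\chi_{q_1}+\chi_{q_2}x_+$, and hence
$$\begin{pmatrix}1&0\\-x_-&1\end{pmatrix}\begin{pmatrix}\chi_{q_1}&0\\c&\chi_{q_2}\end{pmatrix}\begin{pmatrix}1&0\\-x_+&1\end{pmatrix}=\begin{pmatrix}\chi_{q_1}&0\\c-x_-\chi_{q_1}-\chi_{q_2}x_+&\chi_{q_2}\end{pmatrix}=\begin{pmatrix}\chi_{q_1}&0\\0&\chi_{q_2}\end{pmatrix}.\qquad\square$$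

## 6. A family of bundles governed by its lowest frequency

**Theorem 1.** Let $m,a\in\mathbb Q$, $a>0$, let $0\ne b\in\ell^1(\mathbb Q\cap[0,a))$, let $\alpha=\inf\operatorname{spec}b\in[0,a)$, and let
$$g=g_{m,a,b}=\chi_m\begin{pmatrix}\chi_a&b\\0&\chi_{-a}\end{pmatrix},\qquad E=E_g.$$

1. $S(E)=\{q\in\mathbb Q:q\le m+\alpha\}$.
2. If $\alpha\in\operatorname{spec}b$, then $E\cong\mathcal L_{m+\alpha}\oplus\mathcal L_{m-\alpha}$, and the conclusion of P holds.
3. If $\alpha\notin\operatorname{spec}b$, the conclusion of P fails. If $\alpha\notin\mathbb Q$, then $S(E)$ has no maximum. If $\alpha\in\mathbb Q$, then $\max S(E)=m+\alpha$ and $\mathrm{Hom}(\mathcal L_{m+\alpha},E)$ is one-dimensional, but no nonzero element of it is a sub-line-bundle with locally free quotient.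

Here is how to picture $E$ for $m=0$. Exchanging the two rows and the two columns of $g$ gives $\begin{pmatrix}\chi_{-a}&0\\b&\chi_a\end{pmatrix}$. So $E$ has a sub-line-bundle $\mathcal L_{-a}$ with locally free quotient $\mathcal L_a$. This does not help with P, because $-a<a$ is the wrong inequality. The degrees that matter come from elsewhere.

**Step 1 (removing the twist).** The purpose is to reduce to $m=0$. We have $\varphi_-g=\chi_q\varphi_+$ if and only if $\varphi_-\chi_mg=\chi_{q+m}\varphi_+$. Likewise $h_-gh_+^{-1}=\begin{pmatrix}\chi_q&0\\c&d\end{pmatrix}$ if and only if $h_-\chi_mgh_+^{-1}=\begin{pmatrix}\chi_{q+m}&0\\\chi_mc&\chi_md\end{pmatrix}$, and $E_d\cong\mathcal L_{q_2}$ if and only if $E_{\chi_md}\cong\mathcal L_{q_2+m}$. So morphisms, local freeness, quotients, splittings and the conclusion of P all pass between $g$ and $\chi_mg$, with degrees shifted by $m$. From now on $m=0$. Then $\det g=1$, so $g\in G$. With $\varphi_-=(v,w)$ and $\varphi_+=(v',w')$, equation (1) becomes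
$$v\chi_a=\chi_qv',\qquad vb+w\chi_{-a}=\chi_qw'.\tag{3}$$

**Step 2 (all $q\le\alpha$ occur).** This step exhibits morphisms. For rational $q\le\alpha$ take $\varphi_-=(1,0)$ and $\varphi_+=(\chi_{a-q},\chi_{-q}b)$. Since $q\le\alpha<a$ and $\operatorname{spec}b\subset[\alpha,\infty)$, the entries of $\varphi_+$ lie in $\mathfrak W^+_{\mathbb Q}$, and (3) holds. So $q\in S(E)$.

**Step 3 (constraint on morphisms of high degree).** This step shows that any morphism of degree $q$ above the ones just found, or at the edge when the infimum is missed, has $w=0$ and $v$ squeezed into a short interval. Let $q\in\mathbb Q$ with either $q>\alpha$, or $q=\alpha\notin\operatorname{spec}b$, and let $\varphi$ satisfy (3). Then $q\ge\alpha\ge0$ in both cases.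

From $v=\chi_{q-a}v'$ and $v\in\mathfrak W^-_{\mathbb Q}$ we get $\operatorname{spec}v\subset[q-a,0]$ (an empty interval if $q>a$, in which case $v=0$).

Next we separate the two terms on the left of the second equation. Let $r\in\operatorname{spec}(vb)$. Then $r=t+s$ with $t\ge q-a$ and $s\in\operatorname{spec}b$, so $s\ge\alpha\ge0$. If $q>\alpha\ge0$, then $r\ge q-a>-a$. If $q=\alpha\notin\operatorname{spec}b$, then $s>\alpha\ge0$, so $r>q-a\ge-a$. In both cases $r>-a$, and thus $P_{(-\infty,-a]}(vb)=0$. Also $P_{(-\infty,-a]}(\chi_qw')=0$, because $\operatorname{spec}(\chi_qw')\subset[q,\infty)$ and $q\ge0>-a$. But $w\chi_{-a}$ has spectrum in $(-\infty,-a]$ and is fixed by $P_{(-\infty,-a]}$. Applying this projection to the second equation of (3) gives $w\chi_{-a}=0$. So $w=0$, and $vb=\chi_qw'$ has spectrum in $[q,\infty)$.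

Suppose $v\ne0$. Both $v$ and $b$ have bounded spectra, so Lemma 1 applies: $vb\ne0$ and $\inf\operatorname{spec}v=\inf\operatorname{spec}(vb)-\alpha\ge q-\alpha$. Therefore
$$w=0,\qquad \operatorname{spec}v\subset[q-\alpha,0].\tag{4}$$

**Step 4 (part 1).** We show that $q>\alpha$ never occurs. If $q>\alpha$, the interval in (4) is empty, so $v=0$; with $w=0$ this gives $\varphi_-=0$ and $\varphi=0$. Hence $q\notin S(E)$. Together with Step 2, $S(E)=\mathbb Q\cap(-\infty,\alpha]$.

**Step 5 (part 3).** Here we see both failures. Let $\alpha\notin\operatorname{spec}b$. If $\alpha\notin\mathbb Q$, then $S(E)=\mathbb Q\cap(-\infty,\alpha)$ has no maximum, since rationals are dense below $\alpha$. So the conclusion of P fails.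

If $\alpha\in\mathbb Q$, then $\max S(E)=\alpha$ by part 1. Apply (4) with $q=\alpha$: $w=0$ and $\operatorname{spec}v\subset\{0\}$, so $v$ is a constant. Since $\varphi_+=\chi_{-\alpha}\varphi_-g$ is determined by $\varphi_-$, every morphism $\mathcal L_\alpha\to E$ is a scalar multiple of
$$\varphi_-=(1,0),\qquad\varphi_+=(\chi_{a-\alpha},\ \chi_{-\alpha}b),$$
which is a morphism by Step 2. So $\mathrm{Hom}(\mathcal L_\alpha,E)$ is one-dimensional. Suppose some $h_+\in\mathrm{GL}_2(\mathfrak W^+_{\mathbb Q})$ has first row $\lambda\varphi_+$ with $\lambda\ne0$. Applying the homomorphism $\varepsilon$ entrywise gives $\varepsilon(h_+)\in\mathrm{GL}_2(\mathbb C)$. Its first row is $\lambda(0,\hat b(\alpha))=(0,0)$, because $a-\alpha>0$ and $\alpha\notin\operatorname{spec}b$. An invertible matrix has no zero row, a contradiction. So no morphism realizing $\max S(E)$ has locally free quotient, and the conclusion of P fails.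

**Step 6 (part 2).** Here we repeat the splitting of Section 1 with Lemma 2 in place of the identity $(1+z)(1-z)+z^2=1$. Let $\alpha\in\operatorname{spec}b$; then $\alpha\in\mathbb Q$. Put $c=a-\alpha>0$ and $u=\chi_{-\alpha}b\in\mathfrak W^+_{\mathbb Q}$, so $\hat u(0)=\hat b(\alpha)\ne0$. Take $p,y\in\mathfrak W^+_{\mathbb Q}$ with $up+\chi_cy=1$ from Lemma 2. The matrix
$$h_+=\begin{pmatrix}\chi_c&u\\-p&y\end{pmatrix}$$
has determinant $\chi_cy+up=1$, so $h_+\in\mathrm{GL}_2(\mathfrak W^+_{\mathbb Q})$ and $h_+^{-1}=\begin{pmatrix}y&-u\\p&\chi_c\end{pmatrix}$. Using $\chi_a=\chi_\alpha\chi_c$ and $b=\chi_\alpha u$, and $h_-=I$,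
$$h_-gh_+^{-1}=\begin{pmatrix}\chi_\alpha(\chi_cy+up)&\chi_\alpha(-\chi_cu+u\chi_c)\\\chi_{-a}p&\chi_{-a+c}\end{pmatrix}=\begin{pmatrix}\chi_\alpha&0\\\chi_{-a}p&\chi_{-\alpha}\end{pmatrix}.$$
Since $\alpha\ge0\ge-\alpha$, Lemma 3 gives $E\cong\mathcal L_\alpha\oplus\mathcal L_{-\alpha}$. Moreover the first rows of $h_-$ and $h_+$ are $(1,0)$ and $(\chi_{a-\alpha},\chi_{-\alpha}b)$, which is the morphism of Step 2 with $q=\alpha$. By part 1 it realizes $\max S(E)=\alpha$. It has locally free quotient $\mathcal L_{-\alpha}$, and $\alpha\ge-\alpha$. So the conclusion of P holds, and Theorem 1 is proved. $\square$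

## 7. Two explicit counterexamples to Statement P

**No maximum.** Take $m=0$, $a=1$, $\alpha=\sqrt2-1=0.41421\ldots$, and $s_k=10^{-k}(\lfloor10^k\alpha\rfloor+1)$, so that
$$s_1=0.5,\quad s_2=0.42,\quad s_3=0.415,\quad s_4=0.4143,\ \dots$$
Since $10^k\alpha<\lfloor10^k\alpha\rfloor+1\le10^k\alpha+1$, we have $\alpha<s_k\le\alpha+10^{-k}$. So $s_k\to\alpha$, and $s_k\le\frac12$ (directly for $k=1$, and $s_k\le\alpha+0.01$ for $k\ge2$). Let $b=\sum_{k\ge1}2^{-k}\chi_{s_k}$. Repeated values of $s_k$, if any, do no harm: all coefficients are positive, so nothing cancels and $\operatorname{spec}b=\{s_k\}\subset(\alpha,\frac12]$. Thus $\inf\operatorname{spec}b=\alpha\notin\mathbb Q$. Theorem 1(3) gives $S(E)=\mathbb Q\cap(-\infty,\sqrt2-1)$, with no maximum. Statement P is false.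

**A maximum without a locally free quotient.** Take $m=0$, $a=1$ and $b=\sum_{k\ge1}2^{-k}\chi_{1/(k+1)}$. Then $\inf\operatorname{spec}b=0\notin\operatorname{spec}b$. By Theorem 1(3), $\max S(E)=0$ is attained by the morphism $\varphi_-=(1,0)$, $\varphi_+=(\chi_1,b)$, which is unique up to scalar, and its quotient is not locally free. This $b$ is the element that could not be divided in Section 4.

One might hope to repair P by approximation: truncate $b$ and pass to the limit of the splittings. In the first example the $s_k$ are nonincreasing, because the integer $\lfloor10^{k+1}\alpha\rfloor$ is less than $10(\lfloor10^k\alpha\rfloor+1)$. So the partial sum up to $K$ has smallest exponent $s_K$, with positive coefficient, and by Theorem 1(2) the truncated bundle is $\mathcal L_{s_K}\oplus\mathcal L_{-s_K}$. The pairs $(s_K,-s_K)$ converge to $(\alpha,-\alpha)$, and these numbers are not degrees of line bundles.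

## 8. Factoring matrices near the identity

What remains true for every $E$? We need some control over an arbitrary cocycle $g$. Trigonometric polynomials are dense in $\mathfrak W_{\mathbb Q}$, so $g$ is a matrix of polynomials times a matrix close to $1$. The next lemma factors the second matrix.

**Lemma 4.** If $x\in M_2(\mathfrak W_{\mathbb Q})$ and $\|1-x\|<\frac12$, then $x=x_-x_+$ with $x_\pm\in\mathrm{GL}_2(\mathfrak W^\pm_{\mathbb Q})$.

*Proof.* Put $a=1-x$. We look for $y\in\mathrm{GL}_2(\mathfrak W^-_{\mathbb Q})$ such that $yx=y-ya$ has no negative frequencies; this suggests the equation $y=1+P_{(-\infty,0)}(ya)$. The map $y\mapsto1+P_{(-\infty,0)}(ya)$ on the complete space $M_2(\mathfrak W_{\mathbb Q})$ has Lipschitz constant at most $\|a\|<\frac12$, so it has a fixed point $y$. By its equation, $y\in M_2(\mathfrak W^-_{\mathbb Q})$. From $\|y\|\le1+\|y\|\|a\|$ we get $\|y\|\le(1-\|a\|)^{-1}$, hence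
$$\|ya\|\le\frac{\|a\|}{1-\|a\|}<1,\qquad\|y-1\|\le\|ya\|<1 .$$
By the Neumann series in $M_2(\mathfrak W^-_{\mathbb Q})$, $y\in\mathrm{GL}_2(\mathfrak W^-_{\mathbb Q})$. Further
$$yx=y-ya=1+P_{(-\infty,0)}(ya)-ya=1-P_{[0,\infty)}(ya)=:x_+ .$$
This lies in $M_2(\mathfrak W^+_{\mathbb Q})$ and $\|x_+-1\|\le\|ya\|<1$, so $x_+\in\mathrm{GL}_2(\mathfrak W^+_{\mathbb Q})$. Put $x_-=y^{-1}$. $\square$

## 9. The conclusion of P is equivalent to splitting

**Theorem 2.** For every $g\in\mathrm{GL}_2(\mathfrak W_{\mathbb Q})$, $S(E_g)$ is nonempty, downward closed in $\mathbb Q$, and bounded above. Moreover the following are equivalent for $E=E_g$: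

1. the conclusion of P holds for $E$;
2. some $\mathcal L_{q_1}\to E$ is a sub-line-bundle with locally free quotient $\mathcal L_{q_2}$, $q_1\ge q_2$;
3. $E\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ for some $q_1\ge q_2$ in $\mathbb Q$;
4. $E\cong\pi_N^*E_N$ for some $N$ and some $E_N$ on $\mathbb P^1_N$.

In that case $q_1=\max S(E)$, and $(q_1,q_2)$ is unique.

So the conclusion of P holds exactly for the bundles isomorphic to pro-algebraic ones.

**Step 1 (downward closed).** We lower the degree of a given morphism. If $\varphi_-g=\chi_q\varphi_+$ and $q'\le q$, then $(\chi_{q'-q}\varphi_-)g=\chi_{q'}\varphi_+$, and $\chi_{q'-q}\varphi_-\in(\mathfrak W^-_{\mathbb Q})^2$ is nonzero if $\varphi_-$ is.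

**Step 2 (nonempty).** We construct a morphism by clearing denominators with an adjugate matrix. Choose a matrix $\tilde g$ of trigonometric polynomials so close to $g$ that $\tilde g\in G$ and $\|1-\tilde g^{-1}g\|<\frac12$. This is possible since $G$ is open, inversion is continuous, and $1-\tilde g^{-1}g=\tilde g^{-1}(\tilde g-g)$. By Lemma 4, $\tilde g^{-1}g=x_-x_+$, so $g=\tilde gx_-x_+$. As $\tilde g$ has finitely many exponents, $\tilde g=\chi_Mp$ for some large $M\in\mathbb Q$ with $p\in M_2(\mathfrak W^-_{\mathbb Q})$. Put $f=px_-\in M_2(\mathfrak W^-_{\mathbb Q})\cap G$. Then $g=\chi_Mfx_+$. By (i), $\det f=d_-\chi_rd_+$ with $d_\pm\in\mathrm{GL}_1(\mathfrak W^\pm_{\mathbb Q})$ and $r\in\mathbb Q$. Put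
$$\varphi_-=d_-^{-1}(1,0)\operatorname{adj}(f)\in(\mathfrak W^-_{\mathbb Q})^2 .$$
Since $\operatorname{adj}(f)f=\det f$,
$$\varphi_-g=\chi_Md_-^{-1}(1,0)(\det f)x_+=\chi_{M+r}\,(d_+,0)\,x_+ .$$
The row $\varphi_+=(d_+,0)x_+$ lies in $(\mathfrak W^+_{\mathbb Q})^2$ and is nonzero, because $d_+$ and $x_+$ are invertible. So $M+r\in S(E_g)$.

**Step 3 (bounded above).** We factor on the other side and compare spectra. Choose a matrix $\tilde g\in G$ of trigonometric polynomials with $\|1-g\tilde g^{-1}\|<\frac12$. By Lemma 4, $g=x_-x_+\tilde g$. For some large $M\in\mathbb Q$, $\tilde g=\chi_{-M}p$ with $p\in M_2(\mathfrak W^+_{\mathbb Q})$. Put $f=x_+p\in M_2(\mathfrak W^+_{\mathbb Q})\cap G$. Then $g=\chi_{-M}x_-f$. Write $\det f=d_-\chi_rd_+$ by (i). Suppose $\varphi\ne0$ and $\varphi_-g=\chi_q\varphi_+$. Multiplying on the right by $\operatorname{adj}(f)$ gives $\chi_{-M}\varphi_-x_-d_-\chi_rd_+=\chi_q\varphi_+\operatorname{adj}(f)$, that is,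
$$\varphi_-x_-d_-=\chi_{q+M-r}\,\varphi_+\operatorname{adj}(f)\,d_+^{-1}.$$
The left side is nonzero, since $\varphi_-\ne0$ and $x_-,d_-$ are invertible, and it has spectrum in $(-\infty,0]$. The right side has spectrum in $[q+M-r,\infty)$. Hence $q+M-r\le0$, i.e. $q\le r-M$.

**Step 4 ((1)⇒(2)⇒(3)).** We pass from P to a splitting. The first implication is immediate. For the second, by definition there are $h_\pm$ with $h_-gh_+^{-1}=\begin{pmatrix}\chi_{q_1}&0\\c&d\end{pmatrix}$, $E_d\cong\mathcal L_{q_2}$ and $q_1\ge q_2$. Lemma 3 gives $E\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}$.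

**Step 5 ((3)⇒(1)).** We show that a split bundle satisfies P with $q_1$ as the maximum. Let $h_-gh_+=D=\operatorname{diag}(\chi_{q_1},\chi_{q_2})$ with $q_1\ge q_2$. Since $E_g\cong E_D$, (2) gives $S(E)=\{q\in\mathbb Q:q\le q_1\}$, so $\max S(E)=q_1$. Put $\varphi_-=(1,0)h_-$ and $\varphi_+=(1,0)h_+^{-1}$. Then $\varphi_-g=(1,0)h_-g=(1,0)Dh_+^{-1}=\chi_{q_1}\varphi_+$, so $\varphi$ realizes $q_1$. The rows $\varphi_-$ and $\varphi_+$ are the first rows of $h_-$ and $h_+^{-1}$, and $h_-g(h_+^{-1})^{-1}=D$ is of the form required in the definition with $c=0$, $d=\chi_{q_2}$. So the quotient is $\mathcal L_{q_2}$, and $q_1\ge q_2$.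

**Step 6 ((3)⇔(4)).** We compare splitting with being pro-algebraic. If (3) holds, choose $N$ with $q_1,q_2\in N^{-1}\mathbb Z$. The cocycle $D$ has Fourier support in $N^{-1}\mathbb Z$, so it is the pullback of $\operatorname{diag}(z_N^{Nq_1},z_N^{Nq_2})$ on $\mathbb P^1_N$, and (4) holds. Conversely, the cocycle of $\pi_N^*E_N$ has Fourier support in $N^{-1}\mathbb Z$, so (ii) gives (3).

**Step 7 (uniqueness).** We recover the pair from $E$. Step 5 gives $q_1=\max S(E)$. If $g'=h_-gh_+$ then $\det g'=\det h_-\det g\det h_+$, so the class of the line bundle $E_{\det g}$ depends only on $E_g$. For a split bundle it is the class of $\mathcal L_{q_1+q_2}$, and $\mathrm{Pic}(\mathbb{CP}^1_{\mathbb Q})\cong\mathbb Q$ determines $q_1+q_2$. $\square$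

Where do the bundles of Theorem 1(3) stand here? They contain the sub-line-bundle $\mathcal L_{m-a}$ with locally free quotient $\mathcal L_{m+a}$, so in condition (2) the inequality $q_1\ge q_2$ cannot be dropped.

## 10. Balanced and unbalanced cocycles

How rare are the counterexamples? For $q_1\ge q_2$ in $\mathbb Q$ put
$$\mathrm{Ty}(q_1,q_2)=\{g\in G:E_g\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}\},$$
and say that such $g$ has type $(q_1,q_2)$. For example $g_{0,1,\chi_{1/2}}$ has type $(\frac12,-\frac12)$, by Theorem 1(2). Recall that a subset of a topological space is residual if its complement is a countable union of nowhere dense sets.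

**Theorem 3.** In $G=\mathrm{GL}_2(\mathfrak W_{\mathbb Q})$, an open subset of the Banach algebra $M_2(\mathfrak W_{\mathbb Q})$, let $X$ be the set of $g$ for which the conclusion of P fails, let $B=\{g:E_g\cong\mathcal L_q\oplus\mathcal L_q\text{ for some }q\}$, and let $F=G\setminus B$. Then $B$ is open and dense in $G$; the closure of $X$ in $G$ is $F$; and $X$ is residual in $F$. In particular, every cocycle of $\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ with $q_1>q_2$ is a limit of counterexamples.

We need one more lemma: the maximal degree cannot jump up under small perturbations.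

**Lemma 5.** If $E_{g_0}\cong\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ with $q_1\ge q_2$, then $\sup S(E_g)\le q_1$ for all $g$ in a neighborhood of $g_0$.

*Proof.* Write $h_-g_0h_+^{-1}=D=\operatorname{diag}(\chi_{q_1},\chi_{q_2})$ with $h_\pm\in\mathrm{GL}_2(\mathfrak W^\pm_{\mathbb Q})$. For $g$ near $g_0$, $h_-gh_+^{-1}=D+\delta$ with $\|\delta\|<1$, and $S(E_g)=S(E_{D+\delta})$. Suppose $q>q_1$ and $\varphi_-(D+\delta)=\chi_q\varphi_+$, that is,
$$\chi_{-q}\varphi_-D+\chi_{-q}\varphi_-\delta=\varphi_+ .$$
The $i$-th entry of $\chi_{-q}\varphi_-D$ is $\chi_{q_i-q}\varphi_{-,i}$, with spectrum in $(-\infty,q_i-q]\subset(-\infty,0)$. So this row is fixed by $P_{(-\infty,0)}$, and its norm is $\|\varphi_-\|$. Since $P_{(-\infty,0)}\varphi_+=0$, applying $P_{(-\infty,0)}$ gives $\chi_{-q}\varphi_-D=-P_{(-\infty,0)}(\chi_{-q}\varphi_-\delta)$. Taking norms, $\|\varphi_-\|\le\|\delta\|\,\|\varphi_-\|$, so $\varphi_-=0$ and $\varphi=0$. Hence no $q>q_1$ lies in $S(E_g)$. $\square$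

**Step 1 (the pieces of $G$).** We record the decomposition used below. By Theorem 2, $G\setminus X$ is the set of $g$ with $E_g$ split. It is the union of the sets $\mathrm{Ty}(q_1,q_2)$ over $q_1\ge q_2$, disjoint by uniqueness, and $B=\bigcup_q\mathrm{Ty}(q,q)$. So $X\cap B=\emptyset$, that is, $X\subset F$, and
$$F\setminus X=\bigcup_{q_1>q_2}\mathrm{Ty}(q_1,q_2).\tag{5}$$

**Step 2 ($B$ is open).** We use that $\chi_q\cdot1$ commutes with everything. Let $g_0\in\mathrm{Ty}(q,q)$, say $g_0=h_-^{-1}\chi_qh_+$. At $g=g_0$ the matrix $h_-gh_+^{-1}\chi_{-q}$ equals $1$, so for $g$ near $g_0$ we have $\|1-h_-gh_+^{-1}\chi_{-q}\|<\frac12$. Lemma 4 gives $h_-gh_+^{-1}\chi_{-q}=x_-x_+$. Hence $g=(h_-^{-1}x_-)\,\chi_q\,(x_+h_+)\in\mathrm{Ty}(q,q)\subset B$.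

**Step 3 (three perturbations).** This step moves an unbalanced split cocycle, by an arbitrarily small amount, to a place of our choice. Let $g_0\in\mathrm{Ty}(q_1,q_2)$ with $q_1>q_2$. Put $m=\frac{q_1+q_2}2$ and $a=\frac{q_1-q_2}2>0$, both rational, and write $g_0=h_-^{-1}\chi_m\operatorname{diag}(\chi_a,\chi_{-a})h_+$. For $0\ne b\in\ell^1(\mathbb Q\cap[0,a))$ and $\epsilon\ne0$, $\epsilon\to0$, the cocycles $h_-^{-1}g_{m,a,\epsilon b}h_+$ converge to $g_0$ and define bundles isomorphic to $E_{g_{m,a,\epsilon b}}$. Note that $\operatorname{spec}(\epsilon b)=\operatorname{spec}b$. Theorem 1 gives three cases.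

* (α) $b=\chi_0$: the type is $(m,m)$, so the perturbed cocycle is in $B$.
* (β) $b=\chi_s$ with $s\in\mathbb Q$, $0<s<a$: the type is $(m+s,m-s)$, so the perturbed cocycle is in $F\setminus X$.
* (γ) $b=\sum_{k\ge1}2^{-k}\chi_{a/(k+1)}$: here $\inf\operatorname{spec}b=0\notin\operatorname{spec}b$, so the perturbed cocycle is in $X$.

**Step 4 ($B$ is dense).** We approximate by polynomials and then use (α). Cocycles with finite Fourier support are dense in $G$, because $G$ is open and trigonometric polynomials are dense in $\mathfrak W_{\mathbb Q}$. Each such cocycle has support in some $N^{-1}\mathbb Z$, so it is split by (ii). Either its type is $(q,q)$ and it lies in $B$, or $q_1>q_2$ and it lies in $\overline B$ by (α). So $\overline B=G$.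

**Step 5 ($\overline X=F$).** We show that $X$ comes close to every unbalanced split cocycle. By Step 2, $F$ is closed in $G$, and it contains $X$, so $\overline X\subset F$. By (5) and (γ), every point of $F\setminus X$ is a limit of points of $X$. So $\overline X=F$. In particular, every cocycle of $\mathcal L_{q_1}\oplus\mathcal L_{q_2}$ with $q_1>q_2$ is a limit of counterexamples.

**Step 6 ($X$ is residual in $F$).** We show that $F\setminus X$ is a countable union of nowhere dense subsets of $F$. (Since $F$ is closed in the open subset $G$ of a Banach space, $F$ is a Baire space, so a residual subset of it is dense.) By (5), $F\setminus X$ is the union of the countably many sets $\mathrm{Ty}(q_1,q_2)$ with $q_1>q_2$, so it is enough to show that each is nowhere dense in $F$. Let $U\subset G$ be open with $U\cap F\ne\emptyset$. We must find an open $V\subset U$ with $V\cap F\ne\emptyset$ and $V\cap\mathrm{Ty}(q_1,q_2)=\emptyset$. If $U\cap\mathrm{Ty}(q_1,q_2)=\emptyset$, take $V=U$. Otherwise start from a point of $U\cap\mathrm{Ty}(q_1,q_2)$,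 with $m,a$ as in Step 3. By (β), for small $\epsilon$, there is $g'\in U\cap F$ of type $(m+s,m-s)$ with $0<s<a$. By Lemma 5 there is an open $V\subset U$ containing $g'$ such that
$$\sup S(E_g)\le m+s<m+a=q_1\qquad\text{for all }g\in V.$$
On $\mathrm{Ty}(q_1,q_2)$ we have $\max S=q_1$ by Theorem 2, so $V\cap\mathrm{Ty}(q_1,q_2)=\emptyset$. And $g'\in V\cap F$. So $\mathrm{Ty}(q_1,q_2)$ is nowhere dense in $F$, and Theorem 3 is proved. $\square$
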